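\title{Linear maps between similarity envelopes of homogeneous noncommutative varieties need not be bi-Lipschitz}

\begin{abstract}
The algebras of bounded noncommutative holomorphic functions on two homogeneous subvarieties of noncommutative balls are boundedly isomorphic exactly when some linear map carries one similarity envelope onto the other and is bi-Lipschitz for the free pseudo-hyperbolic metric. Salomon, Shalit and Shamovich, who proved this, asked whether the bi-Lipschitz condition is automatic. We show that it is not. There are counterexamples in two variables, the smallest possible number, even among varieties of commuting pairs, and a linear bijection of the envelopes can exist while the two algebras are not isomorphic. We characterize the bi-Lipschitz property by the boundedness of a sequence of norms $\kappa_n$ of finite-dimensional linear maps, give an example in which $\kappa_n$ grows at the largest possible, exponential, rate, and settle the question completely for varieties of commuting pairs and invertible linear maps of $\mathbb C^2$.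
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The setting}

Fix $d<\infty$ and let $\mathbb M_d=\bigsqcup_{n\ge1}M_n(\mathbb C)^d$ be the set of $d$-tuples of square matrices of a common, arbitrary size. For $\Omega\subseteq\mathbb M_d$ the set $\Omega(n)=\Omega\cap M_n(\mathbb C)^d$ is the \emph{$n$-th level} of $\Omega$; points of the first level are called \emph{scalar points}. For a word $w=i_1\cdots i_n$ of length $|w|=n$ in the letters $1,\dots,d$ we write $z_w=z_{i_1}\cdots z_{i_n}$ and $X_w=X_{i_1}\cdots X_{i_n}$, with $X_\emptyset=I$. A noncommutative (nc) polynomial $p=\sum_wc_wz_w$ is evaluated at $X\in\mathbb M_d$ by $p(X)=\sum_wc_wX_w$. We denote by $P_n$ the space of homogeneous nc polynomials of degree $n$, made into a Hilbert space by declaring the monomials orthonormal: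
\[
\Big\|\sum_{|w|=n}c_wz_w\Big\|_2=\Big(\sum_{|w|=n}|c_w|^2\Big)^{1/2}.
\]
The number of variables will be clear from the context; for two variables we write $x,y$.

The \emph{nc unit ball} is
\[
\mathfrak B_d=\Big\{X\in\mathbb M_d:\ \Big\|\sum_{j}X_jX_j^*\Big\|<1\Big\},
\]
and its first level is the Euclidean unit ball of $\mathbb C^d$. A \emph{homogeneous nc variety} $\mathfrak V\subseteq\mathfrak B_d$ is the common zero locus in $\mathfrak B_d$ of a family $F$ of homogeneous nc polynomials. All varieties are assumed nonempty. Then $F$ contains no nonzero constant, so $\mathfrak V$ contains the zero tuple $0$ of every level. Homogeneity gives $\lambda\mathfrak V\subseteq\mathfrak V$ for $|\lambda|\le1$.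

An \emph{nc function} on $\mathfrak V$ is a map $f$ that sends $\mathfrak V(n)$ to $M_n(\mathbb C)$, satisfies $f(X\oplus Y)=f(X)\oplus f(Y)$, and satisfies $f(S^{-1}XS)=S^{-1}f(X)S$ whenever $X$ and $S^{-1}XS$ both lie in $\mathfrak V$. Let $H^\infty(\mathfrak V)$ be the algebra of bounded nc holomorphic functions on $\mathfrak V$. It carries the sup norm, and a matrix $f=(f_{ij})\in M_k(H^\infty(\mathfrak V))$ has the norm $\|f\|_{\mathfrak V}=\sup_{X\in\mathfrak V}\|(f_{ij}(X))\|$. For a linear map $\Phi:H^\infty(\mathfrak V)\to M_n(\mathbb C)$ the \emph{completely bounded norm} $\|\Phi\|_{cb}$ is the supremum of $\|(\Phi(f_{ij}))\|$ over all $k$ and all $f\in M_k(H^\infty(\mathfrak V))$ with $\|f\|_{\mathfrak V}\le1$; taking only $k=1$ gives $\|\Phi\|\le\|\Phi\|_{cb}$. On the ball, holomorphic means holomorphic on each level. Apart from polynomials, we need only two standard facts about these functions.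
\begin{itemize}
\item[(F1)] $H^\infty(\mathfrak V)$ coincides, completely isometrically, with the algebra of restrictions to $\mathfrak V$ of elements of $H^\infty(\mathfrak B_d)$.
\item[(F2)] Every $F\in H^\infty(\mathfrak B_d)$ has an expansion $F=\sum_{n\ge0}F_n$ with $F_n\in P_n$ that converges at each point of $\mathfrak B_d$.
\end{itemize}

The \emph{similarity envelope} of $\mathfrak V$ is
\[
\widetilde{\mathfrak V}=\{S^{-1}XS:\ X\in\mathfrak V(n),\ S\in GL_n(\mathbb C),\ n\ge1\}.
\]
Every $f\in H^\infty(\mathfrak V)$ extends to $\widetilde{\mathfrak V}$ by $f(S^{-1}XS)=S^{-1}f(X)S$; this is unambiguous because $f$ respects similarities between points of $\mathfrak V$, and for a polynomial it is ordinary evaluation. A point $Z\in\widetilde{\mathfrak V}(n)$ defines the evaluation homomorphism $\Phi_Z:H^\infty(\mathfrak V)\to M_n(\mathbb C)$, $f\mapsto f(Z)$. For $X\in\mathfrak V$ we have $\|\Phi_X\|_{cb}\le1$ by the definition of the norms, and hence $\|\Phi_{S^{-1}XS}\|_{cb}\le\|S\|\|S^{-1}\|$. This is why the envelope enters: a contractive evaluation composed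 with a bounded isomorphism of algebras is only a bounded homomorphism, and the envelope supplies evaluations that are bounded without being contractive. The \emph{free pseudo-hyperbolic metrics} on the level $\widetilde{\mathfrak V}(n)$ are
\[
\delta_b(Z,Z')=\|\Phi_Z-\Phi_{Z'}\|,\qquad \delta_{cb}(Z,Z')=\|\Phi_Z-\Phi_{Z'}\|_{cb}.
\]
They measure how far apart the functions in the unit ball of $H^\infty(\mathfrak V)$ can pull two points. They vanish only for $Z=Z'$, since $Z_j-Z'_j=(\Phi_Z-\Phi_{Z'})(z_j)$.

Let $\mathfrak W\subseteq\mathfrak B_e$, $e<\infty$, be a second homogeneous nc variety. A linear map $A=(a_{ij}):\mathbb C^e\to\mathbb C^d$ acts on tuples by $(AZ)_i=\sum_ja_{ij}Z_j$. This action commutes with similarities. For an nc polynomial $p$ in $d$ variables, $p\circ A$ is the polynomial in $e$ variables obtained by substituting $\sum_ja_{ij}z_j$ for $z_i$, so that $(p\circ A)(Z)=p(AZ)$, the map $p\mapsto p\circ A$ is multiplicative, and it preserves degrees of homogeneity. Suppose that $A$ maps $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$,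 and let $\delta$ be $\delta_b$ or $\delta_{cb}$. We call $A$ \emph{$\delta$-bi-Lipschitz} if there are $c,C>0$ with
\begin{equation}\label{eq:lip}
c\,\delta(Z,Z')\le\delta(AZ,AZ')\le C\,\delta(Z,Z')
\end{equation}
for all $n$ and all $Z,Z'\in\widetilde{\mathfrak W}(n)$. The two inequalities are the \emph{lower} and the \emph{upper} Lipschitz estimate. The constants must not depend on the level $n$.

\subsection{The question}

The following theorem is proved in \cite{SSS}.

\begin{theorem}[\cite{SSS}]\label{thm:SSS}
For homogeneous nc varieties $\mathfrak V\subseteq\mathfrak B_d$ and $\mathfrak W\subseteq\mathfrak B_e$ the following are equivalent: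
\begin{itemize}
\item[(i)] $H^\infty(\mathfrak V)$ and $H^\infty(\mathfrak W)$ are weak-$*$ continuously isomorphic;
\item[(ii)] they are boundedly isomorphic;
\item[(iii)] they are completely boundedly isomorphic;
\item[(iv)] there is a $\delta_b$-bi-Lipschitz linear map of $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$;
\item[(v)] there is a $\delta_{cb}$-bi-Lipschitz linear map of $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$.
\end{itemize}
\end{theorem}

The metrics are defined through the algebras that one wants to classify, so one would like to remove them from (iv) and (v). The question posed in \cite{SSS} is whether this is possible: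
\begin{quote}
\emph{If a linear map $A$ carries $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$, must $A$ be bi-Lipschitz for $\delta_b$, or for $\delta_{cb}$?}
\end{quote}

The simplest cases suggest a positive answer. Let $d=e$ and let $A$ be unitary. Then $\sum_i(AZ)_i(AZ)_i^*=\sum_{j,k}\big(\sum_ia_{ij}\overline{a_{ik}}\big)Z_jZ_k^*=\sum_jZ_jZ_j^*$, so $A$ preserves $\mathfrak B_d$. Since $\mathfrak V=\widetilde{\mathfrak V}\cap\mathfrak B_d$, the map $A$ carries $\mathfrak W$ onto $\mathfrak V$, the map $f\mapsto f\circ A$ is a complete isometry, and \eqref{eq:lip} holds with $c=C=1$. Next, a scalar point is similar only to itself, so $\widetilde{\mathfrak V}(1)=\mathfrak V(1)$, and this forces a linear bijection of envelopes to preserve the Euclidean norm of every scalar point (Lemma~\ref{lem:inverse}(c)). For $\mathfrak V=\mathfrak W=\mathfrak B_d$ the map is therefore unitary, and one may hope that in general the isometry on scalar points spreads, up to a bounded distortion, to all levels. What this hope overlooks is that an nc variety has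 points that its scalar points do not see: the zero loci of $y$ and of $y^2$ have the same first level and different second levels.

\subsection{Results}

The answer to the question is no.

\begin{theorem}\label{thm:shear}
Let $\mathfrak W\subseteq\mathfrak B_2$ be the zero locus of $xy-yx$ and $y^2$, and let $t\in\mathbb C\setminus\{0\}$. Then $A(X,Y)=(X+tY,Y)$ maps $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak W}$. It satisfies neither the upper nor the lower Lipschitz estimate, for $\delta_b$ or for $\delta_{cb}$.
\end{theorem}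

In this example source and target coincide, so another linear map, the identity, is bi-Lipschitz. It could still be true that the mere existence of a linear bijection is equivalent to (i)--(v). The next theorem excludes this.

\begin{theorem}\label{thm:noniso}
Let $0<a<1$ and $b=\sqrt{1-a^2}$. Let $\mathfrak W$ be the zero locus in $\mathfrak B_2$ of $xy-yx$ and $x^2y^2$, and let $\mathfrak V$ be the zero locus in $\mathfrak B_2$ of $xy-yx$ and $(x-\frac ab y)^2y^2$. Then $A(X,Y)=(X+aY,bY)$ maps $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$, but no linear map of $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$ is $\delta_b$- or $\delta_{cb}$-bi-Lipschitz. Hence $H^\infty(\mathfrak V)$ and $H^\infty(\mathfrak W)$ are not boundedly, completely boundedly, or weak-$*$ continuously isomorphic.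
\end{theorem}

Both examples are explained by a criterion that replaces the metrics by linear algebra in each degree. Let $\mathcal I(\mathfrak V)$ be the two-sided ideal of nc polynomials that vanish on $\mathfrak V$, equivalently on $\widetilde{\mathfrak V}$. It is graded: if $p=\sum_np_n$ with $p_n\in P_n$ vanishes on $\mathfrak V$, then $\sum_n\lambda^np_n(X)=p(\lambda X)=0$ for $X\in\mathfrak V$ and $|\lambda|\le1$, so each $p_n(X)=0$. Put $\mathcal I_n(\mathfrak V)=\mathcal I(\mathfrak V)\cap P_n$ and let $Q_n(\mathfrak V)=P_n/\mathcal I_n(\mathfrak V)$ be the quotient Hilbert space. If $A$ carries $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$, then $p\mapsto p\circ A$ induces linear bijections $A^\sharp_n:Q_n(\mathfrak V)\to Q_n(\mathfrak W)$ (Lemma~\ref{lem:inverse}), and we set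
\[
\kappa_n(A)=\|A_n^\sharp\|,\qquad \kappa_n(A^{-1})=\|(A_n^\sharp)^{-1}\|\qquad(n\ge0).
\]
Both numbers equal $1$ for $n=0$, and both are $0$ when the quotients are $0$.

\begin{theorem}\label{thm:criterion}
Let $A:\mathbb C^e\to\mathbb C^d$ be linear and carry $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$.
\begin{itemize}
\item[(a)] The following are equivalent: $A$ is $\delta_b$-bi-Lipschitz; $A$ is $\delta_{cb}$-bi-Lipschitz; $\sup_n\kappa_n(A)<\infty$ and $\sup_n\kappa_n(A^{-1})<\infty$.
\item[(b)] For either metric, the best constant $C\in[0,\infty]$ in the upper Lipschitz estimate satisfies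
\[
\tfrac12\sup_{n\ge1}\kappa_n(A)\le C\le\sup_{n\ge0}\kappa_n(A)\cdot\sup_{n\ge0}\kappa_n(A^{-1}).
\]
\item[(c)] If $d=1$ or $e=1$, then $A$ is bi-Lipschitz.
\end{itemize}
\end{theorem}

By (a) we may say ``bi-Lipschitz'' without naming the metric, and by (c) the dimension $d=e=2$ of the examples is the smallest possible. The growth of $\kappa_n$ measures how badly \eqref{eq:lip} fails. It is at most exponential, and this is attained. Here $\|A\|$ is the operator norm for the Euclidean norms.

\begin{theorem}\label{thm:growth}
In the situation of Theorem~\ref{thm:criterion}, $\kappa_n(A)\le\|A\|^n$ for all $n$. Let $\mathfrak W\subseteq\mathfrak B_2$ be the zero locus of $\{w^3:w\text{ a nonempty word in }x,y\}$. For every $t\in\mathbb C\setminus\{0\}$ the map $A_t=tI$ carries $\widetilde{\mathfrak W}$ bijectively onto itself, $\kappa_n(A_t)=|t|^n=\|A_t\|^n$ for all $n$, and $A_t$ is bi-Lipschitz if and only if $|t|=1$.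
\end{theorem}

For commuting pairs there is a complete answer. Let $\pi$ be the abelianization map from nc polynomials in $x,y$ onto $\mathbb C[x,y]$; its kernel is the ideal generated by $xy-yx$. We write $\alpha_n\asymp\beta_n$ if $\alpha_n/\beta_n$ stays between two positive constants for large $n$.

\begin{theorem}\label{thm:class}
Let $\mathfrak W\subseteq\mathfrak B_2$ be a homogeneous nc variety of commuting pairs, let $J=\pi(\mathcal I(\mathfrak W))\subseteq\mathbb C[x,y]$, a homogeneous ideal with zero set $\mathcal Z(J)\subseteq\mathbb C^2$, and let $A\in GL_2(\mathbb C)$.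
\begin{itemize}
\item[(1)] $A$ carries $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$ for some homogeneous nc variety $\mathfrak V\subseteq\mathfrak B_2$ if and only if $\|Az\|=\|z\|$ for all $z\in\mathcal Z(J)$.
\item[(2)] Let $A$ be as in (1). If $J=0$, then $A$ is unitary and bi-Lipschitz. If $\dim\mathbb C[x,y]/J<\infty$, then $A$ is bi-Lipschitz. Otherwise let $g=\gcd(J)=\prod_i\ell_i^{m_i}$ with pairwise non-proportional linear forms $\ell_i$, and let $\Lambda_i=\ker\ell_i$. Then $A$ is bi-Lipschitz if and only if $A(\Lambda_i^\perp)\perp A(\Lambda_i)$ for every $i$ with $m_i\ge2$. If this fails, then $\kappa_n(A)\asymp\kappa_n(A^{-1})\asymp n^{(m-1)/2}$, where $m$ is the largest $m_i\ge2$ among the indices $i$ for which it fails.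
\item[(3)] There is an $A$ as in (1) that is not bi-Lipschitz if and only if $0<\dim\mathcal Z(J)<2$, $g$ has a multiple factor, and some nonzero Hermitian form on $\mathbb C^2$ vanishes on all the lines $\Lambda_i$. The last condition is automatic if there are at most three lines.
\end{itemize}
\end{theorem}

So the guess above is right when all lines are simple. A multiple line imposes a further condition, the preservation of a right angle, which a bijection of envelopes need not satisfy.

Section~\ref{sec:shear} proves Theorem~\ref{thm:shear} with bare hands. Section~\ref{sec:fock} identifies the norm of $Q_n(\mathfrak V)$ with the sup norm on $\mathfrak V$, which is the link between the metrics and the numbers $\kappa_n$. Sections~\ref{sec:criterion}--\ref{sec:class} prove Theorems~\ref{thm:criterion}, \ref{thm:noniso}, \ref{thm:growth} and \ref{thm:class}, in this order. Inner products are linear in the first variable, and $\mathbb D$ is the open unit disk.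

\section{A shear along a double line}\label{sec:shear}

Two things have to be done: describe an envelope concretely, and find an obstruction to \eqref{eq:lip} that avoids computing $\delta$. We begin with the obstruction. The variety $\mathfrak W$ itself lies within distance $2$ of the origin, so a Lipschitz map keeps $A(\mathfrak W)$ within bounded distance of the origin, and this bounds the values of all test functions on $A(\mathfrak W)$.

\begin{lemma}\label{lem:basic}
\begin{itemize}
\item[(a)] Let $X\in\mathfrak B_d$ and $\rho=\|\sum_jX_jX_j^*\|$. Then $\|\sum_{|w|=n}X_wX_w^*\|\le\rho^n$, and $\|p(X)\|\le\|p\|_2$ for $p\in P_n$.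
\item[(b)] Let $\delta\in\{\delta_b,\delta_{cb}\}$, and let $A$ be a linear map of $\widetilde{\mathfrak W}$ into $\widetilde{\mathfrak V}$ with $\delta(AZ,AZ')\le C\delta(Z,Z')$ for all $Z,Z'$ of the same level. If $n\ge1$, $p\in P_n$ and $\|p\|_{\mathfrak V}\le1$, then $\|p\circ A\|_{\mathfrak W}\le2C$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Put $\Sigma_n=\sum_{|w|=n}X_wX_w^*$. Then $\Sigma_{n+1}=\sum_{|w|=n}X_w\Sigma_1X_w^*\le\rho\,\Sigma_n$ and $\Sigma_0=I$. For $p=\sum c_wz_w\in P_n$ the matrix $p(X)$ is the product of the block row $(X_w)_{|w|=n}$, of norm $\|\Sigma_n\|^{1/2}\le1$, with the block column $(c_wI)_{|w|=n}$, of norm $\|p\|_2$.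

(b) Let $X\in\mathfrak W$. Then $\delta(X,0)\le\|\Phi_X\|_{cb}+\|\Phi_0\|_{cb}\le2$. Since $n\ge1$ we have $p(0)=0$, so
\[
\|p(AX)\|=\|(\Phi_{AX}-\Phi_0)(p)\|\le\delta_b(AX,A0)\le\delta(AX,A0)\le C\delta(X,0)\le2C.\qedhere
\]
\end{proof}

For commuting tuples the envelope is described by a spectral condition. Commuting matrices $X_1,\dots,X_d\in M_n(\mathbb C)$ can be made upper triangular by one unitary similarity. Given any simultaneous triangular form, let $\lambda^{(k)}\in\mathbb C^d$ be the vector of $(k,k)$ entries, and let $\sigma(X)$ be the multiset $\{\lambda^{(1)},\dots,\lambda^{(n)}\}$, the \emph{joint spectrum}. It does not depend on the triangular form and is a similarity invariant, because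
\[
\det\Big(\tau I-\sum_jc_jX_j\Big)=\prod_k\Big(\tau-\sum_jc_j\lambda^{(k)}_j\Big)
\]
as polynomials in $\tau,c_1,\dots,c_d$, and factorization into linear forms is unique. Reading off diagonals in a triangular form gives $\sigma(AX)=A\sigma(X)$ for linear $A$, and shows that $p(X)=0$ implies $p(\lambda)=0$ for all $\lambda\in\sigma(X)$.

\begin{lemma}\label{lem:envelope}
Let $\mathfrak V$ be the zero locus in $\mathfrak B_d$ of a family $F$ of homogeneous polynomials that contains all commutators $z_iz_j-z_jz_i$. Then $\widetilde{\mathfrak V}$ is the set of common zeros $Z\in\mathbb M_d$ of $F$ such that $\|\lambda\|<1$ for all $\lambda\in\sigma(Z)$.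
\end{lemma}

\begin{proof}
Both conditions are invariant under similarity. Let $X\in\mathfrak V$. A unitary similarity preserves $\mathfrak B_d$, so we may assume that $X$ is upper triangular. The $(k,k)$ entry of $\sum_jX_jX_j^*$ is $\sum_j\sum_l|(X_j)_{kl}|^2\ge\|\lambda^{(k)}\|^2$, and it is less than $1$.

Conversely, let $Z$ be an upper triangular zero of $F$ with all $\|\lambda^{(k)}\|<1$, and let $D_\varepsilon=\operatorname{diag}(1,\varepsilon,\varepsilon^2,\dots)$. The $(k,l)$ entry of $D_\varepsilon^{-1}Z_jD_\varepsilon$ is $\varepsilon^{l-k}(Z_j)_{kl}$, so as $\varepsilon\to0$ the tuple $D_\varepsilon^{-1}ZD_\varepsilon$ tends to the diagonal part of $Z$, for which $\sum_jX_jX_j^*=\operatorname{diag}(\|\lambda^{(k)}\|^2)$ has norm less than $1$. For small $\varepsilon$ the tuple $D_\varepsilon^{-1}ZD_\varepsilon$ is a zero of $F$ in $\mathfrak B_d$.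
\end{proof}

Membership in the envelope thus constrains only the diagonal; the nilpotent part is free, at the price of a similarity with a large condition number $\|D_\varepsilon\|\|D_\varepsilon^{-1}\|$. The metric records this price and a bijection does not.

Now let $\mathfrak W$ be the variety of Theorem~\ref{thm:shear}. The natural test function is $x^n$, and for a commuting pair with $Y^2=0$ the binomial theorem gives
\begin{equation}\label{eq:binomial}
(X+tY)^n=X^n+nt\,X^{n-1}Y.
\end{equation}
Everything depends on how large $X^{n-1}Y$ can be on $\mathfrak W$. By commutativity it is the average $\frac1n\sum_{j=0}^{n-1}X^jYX^{n-1-j}$ of $n$ different words, so Lemma~\ref{lem:basic}(a) gives $\|X^{n-1}Y\|\le\frac1n\sqrt n=n^{-1/2}$. This decay is too slow to cancel the factor $n$ in \eqref{eq:binomial}, provided that the bound is attained.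

To attain it, let $X$ and $Y$ act on orthonormal vectors $\xi_k$, which stand for $x^k$, and $\eta_k$, which stand for multiples of $x^{k-1}y$. For $n=2$ take $\xi_0,\xi_1,\xi_2,\eta_1,\eta_2$ and
\[
X\xi_0=\xi_1,\quad X\xi_1=\xi_2,\quad Y\xi_0=\eta_1,\quad X\eta_1=\alpha\eta_2,\quad Y\xi_1=\beta\eta_2,
\]
with all other images zero. Here $XY\xi_0=\alpha\eta_2$ and $YX\xi_0=\beta\eta_2$, so commutativity requires $\alpha=\beta$. The vector $\eta_2$ is reached in two ways, and $XX^*+YY^*\le I$ requires $|\alpha|^2+|\beta|^2\le1$. The best choice is $\alpha=\beta=2^{-1/2}$, and then $(X+tY)^2\xi_0=\xi_2+2t\cdot2^{-1/2}\eta_2=\xi_2+\sqrt2\,t\,\eta_2$. In general, with $X\eta_k=\alpha_k\eta_{k+1}$, $Y\xi_k=\beta_k\eta_{k+1}$ and $\beta_0=1$, the two requirements are $\beta_k=\alpha_k\beta_{k-1}$ and $\alpha_k^2+\beta_k^2=1$. If $\beta_{k-1}^2=1/k$, they give $\alpha_k^2=k/(k+1)$ and $\beta_k^2=1/(k+1)$. These are the weights below.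

\begin{proof}[Proof of Theorem~\ref{thm:shear}]
\emph{Bijectivity.} If $X,Y$ commute and $Y^2=0$, the same holds for $X+tY$ and $Y$. Every $(\lambda,\mu)\in\sigma(X,Y)$ has $\mu^2=0$, so $A(\lambda,\mu)=(\lambda,\mu)$ and $\sigma(A(X,Y))=\sigma(X,Y)$. By Lemma~\ref{lem:envelope}, $A$ maps $\widetilde{\mathfrak W}$ into itself. So does $A^{-1}$, which is the same map with $-t$ in place of $t$.

\emph{The upper estimate fails.} Fix $n\ge1$. On $\mathbb C^{2n+1}$ with orthonormal basis $\xi_0,\dots,\xi_n,\eta_1,\dots,\eta_n$ define
\begin{equation}\label{eq:model}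
X\xi_k=\xi_{k+1},\qquad X\eta_k=\sqrt{\tfrac k{k+1}}\,\eta_{k+1},\qquad Y\xi_k=\tfrac1{\sqrt{k+1}}\,\eta_{k+1},\qquad Y\eta_k=0,
\end{equation}
where $\xi_{n+1}=\eta_{n+1}=0$. The range of $Y$ is spanned by the $\eta_k$, so $Y^2=0$. For $k\le n-2$,
\[
XY\xi_k=\tfrac1{\sqrt{k+1}}\sqrt{\tfrac{k+1}{k+2}}\,\eta_{k+2}=\tfrac1{\sqrt{k+2}}\,\eta_{k+2}=YX\xi_k ,
\]
for $k\ge n-1$ both sides are $0$, and $XY\eta_k=0=YX\eta_k$; so $XY=YX$. Each of $X,Y$ sends the basis vectors to multiples of distinct basis vectors or to $0$, so $XX^*$ and $YY^*$ are diagonal. The diagonal entry of $XX^*+YY^*$ is $0$ at $\xi_0$, is $1+0$ at $\xi_k$ for $k\ge1$, and is $\frac k{k+1}+\frac1{k+1}=1$ at $\eta_{k+1}$ for $0\le k\le n-1$. Hence $XX^*+YY^*\le I$, and $(rX,rY)\in\mathfrak W$ for $0<r<1$.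

We have $X^{n-1}Y\xi_0=X^{n-1}\eta_1=\prod_{k=1}^{n-1}\sqrt{k/(k+1)}\;\eta_n=n^{-1/2}\eta_n$, so \eqref{eq:binomial} gives
\[
(X+tY)^n\xi_0=\xi_n+\sqrt n\,t\,\eta_n .
\]
Therefore $\|x^n\circ A\|_{\mathfrak W}\ge r^n\sqrt{1+n|t|^2}$ for all $r<1$, while $\|x^n\|_{\mathfrak W}\le\|x^n\|_2=1$. If the upper estimate held with constant $C$ for one of the metrics, Lemma~\ref{lem:basic}(b) would give $\sqrt{1+n|t|^2}\le2C$ for all $n$, which is false since $t\ne0$.

\emph{The lower estimate fails.} The lower estimate for $A$ with constant $c$ is the upper estimate for $A^{-1}$ with constant $1/c$, and $A^{-1}$ is the shear with parameter $-t\ne0$.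
\end{proof}

\begin{remark}
The multiplicity is essential. If $y^2$ is replaced by $y$, the scalar points are the same, but $Y=0$ on the envelope and the shear acts as the identity.
\end{remark}

\section{The quotient norm is the sup norm}\label{sec:fock}

The pair \eqref{eq:model} was found by making a point of $\mathfrak W$ as large as the relations permit. Every homogeneous variety has such extremal points: they come from multiplication by the coordinates on the graded quotient. Let
\[
\mathcal H(\mathfrak V)=\bigoplus_{n\ge0}Q_n(\mathfrak V)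
\]
be the Hilbert space direct sum, and let $T_i=T_i^{\mathfrak V}$ be left multiplication by $z_i$, that is, $T_i(q+\mathcal I_n)=z_iq+\mathcal I_{n+1}$. The proof below shows that the $T_i$ are contractions. For a matrix $q=(q_{ij})$ of nc polynomials, $q(T)$ is the operator matrix $(q_{ij}(T))$.

\begin{lemma}\label{lem:fock}
Let $\mathfrak V\subseteq\mathfrak B_d$ be the zero locus of a family $F$ of homogeneous polynomials.
\begin{itemize}
\item[(a)] $\mathcal I(\mathfrak V)$ is the two-sided ideal $\langle F\rangle$ generated by $F$.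
\item[(b)] $\|q\|_{\mathfrak V}=\|q(T)\|$ for every square matrix $q$ of nc polynomials.
\item[(c)] $\|p\|_{\mathfrak V}=\|p+\mathcal I_n(\mathfrak V)\|_{Q_n(\mathfrak V)}$ for $p\in P_n$.
\end{itemize}
\end{lemma}

\begin{proof}
\emph{The model.} Let $\mathcal J=\langle F\rangle$. It is graded, and $\mathcal J_0=0$ because $F$ contains no nonzero constant. Until (a) is proved, form $\mathcal H=\bigoplus_nP_n/\mathcal J_n$ and $T$ with $\mathcal J$ in place of $\mathcal I(\mathfrak V)$. Let $\mathcal F=\bigoplus_nP_n$ be the full Fock space, with orthonormal basis $\{z_w\}$, and let $L_iz_w=z_iz_w$. The $L_i$ are isometries with orthogonal ranges, so $\sum_iL_iL_i^*\le I$. Identify $\mathcal H$ with the subspace $\bigoplus_n(P_n\ominus\mathcal J_n)$ of $\mathcal F$, with projection $E$; then $T_i=EL_i|_{\mathcal H}$. Since $\mathcal J$ is a left ideal, $L_i\mathcal J\subseteq\mathcal J$, so $\mathcal H$ is invariant under $L_i^*$ and $T_i^*=L_i^*|_{\mathcal H}$. Hence $\sum_iT_iT_i^*=E\sum_iL_iL_i^*|_{\mathcal H}\le I$. Since $\mathcal J$ is a right ideal, $p(T)(q+\mathcal J)=pq+\mathcal J=0$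 for $p\in\mathcal J$, so $p(T)=0$.

To obtain matrices we truncate. Let $\mathcal H_{\le N}$ be the finite-dimensional subspace of degrees at most $N$, with projection $E_N$, and let $T_i^{(N)}=E_NT_i|_{\mathcal H_{\le N}}$. The adjoints $T_i^*$ lower the degree, so $\mathcal H_{\le N}$ is invariant under them and $T_i^{(N)*}=T_i^*|_{\mathcal H_{\le N}}$. Taking products and adjoints gives $p(T^{(N)})=E_Np(T)|_{\mathcal H_{\le N}}$ for every polynomial $p$, and also $\sum_iT_i^{(N)}T_i^{(N)*}\le I$. The elements of $F$ are homogeneous and vanish at $T^{(N)}$, so $rT^{(N)}\in\mathfrak V$ for $0<r<1$.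

(a) The inclusion $\mathcal J\subseteq\mathcal I(\mathfrak V)$ holds since $F$ vanishes on $\mathfrak V$. If $p\in\mathcal I_n(\mathfrak V)$, apply $p(rT^{(n)})=0$ to the vector $1\in\mathcal H_{\le n}$: this gives $r^n(p+\mathcal J_n)=0$, so $p\in\mathcal J$. As $\mathcal I(\mathfrak V)$ is graded, (a) follows, and $\mathcal H=\mathcal H(\mathfrak V)$.

(b) Letting $r\to1$ in $\|q(rT^{(N)})\|\le\|q\|_{\mathfrak V}$ bounds the compression of $q(T)$ to degrees at most $N$ by $\|q\|_{\mathfrak V}$. The projections $E_N$ increase to $I$, so $\|q(T)\|\le\|q\|_{\mathfrak V}$.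

For the reverse inequality we realize each $X\in\mathfrak V(m)$ as a compression of $T\otimes I$. In $\mathcal F$ the coefficient of $z_w$ in a vector is obtained by applying $L_w^*$ and then the projection $I-\sum_jL_jL_j^*$ onto the constants. We imitate this with $X$: let $\Delta=(I-\sum_jX_jX_j^*)^{1/2}$ and
\[
K:\mathbb C^m\to\mathcal F\otimes\mathbb C^m,\qquad Kh=\sum_wz_w\otimes\Delta X_w^*h .
\]
With $\Sigma_n$ as in the proof of Lemma~\ref{lem:basic}, $\sum_{|w|=n}X_w\Delta^2X_w^*=\Sigma_n-\Sigma_{n+1}$. Since $\|\Sigma_n\|\le\rho^n\to0$, the sum over $n$ telescopes to $\Sigma_0=I$, which says $\|Kh\|^2=\|h\|^2$. This is where $\rho<1$ is used. Next, $X_w^*X_j^*=X_{jw}^*$ gives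
\[
KX_j^*h=\sum_wz_w\otimes\Delta X_{jw}^*h=(L_j^*\otimes I)Kh .
\]
For $p=\sum c_wz_w\in\mathcal I_n(\mathfrak V)$ and $k\in\mathbb C^m$,
\[
\langle Kh,p\otimes k\rangle=\sum_w\overline{c_w}\,\langle\Delta X_w^*h,k\rangle=\langle h,p(X)\Delta k\rangle=0,
\]
so $K$ maps into $\mathcal H\otimes\mathbb C^m$, where $L_j^*\otimes I$ acts as $T_j^*\otimes I$. Iterating, $KX_w^*=(T_w^*\otimes I)K$; multiplying by $K^*$ and taking adjoints, $X_w=K^*(T_w\otimes I)K$ for every word $w$. Thus $q_{ij}(X)=K^*(q_{ij}(T)\otimes I)K$ for all entries, with one isometry $K$, and $\|q(X)\|\le\|q(T)\|$.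

(c) For $X\in\mathfrak V$ and $p'\in p+\mathcal I_n(\mathfrak V)$, Lemma~\ref{lem:basic}(a) gives $\|p(X)\|=\|p'(X)\|\le\|p'\|_2$; take the infimum over $p'$. Conversely, by (b), $\|p\|_{\mathfrak V}=\|p(T)\|\ge\|p(T)1\|=\|p+\mathcal I_n(\mathfrak V)\|$.
\end{proof}

For commuting pairs with monomial relations the quotient norm is explicit. For $p\in P_n$ in the variables $x,y$ let $\gamma_k(p)$ be the sum of the coefficients of the $\binom nk$ words with exactly $k$ letters $y$, so that $\pi(p)=\sum_k\gamma_k(p)\,x^{n-k}y^k$. Suppose that $\mathcal I_n=\{p\in P_n:\gamma_k(p)=0\text{ for }k\in\mathcal K\}$ for some $\mathcal K\subseteq\{0,\dots,n\}$. Let $s_k\in P_n$ be the sum of the words with $k$ letters $y$. Then $\gamma_k(p)=\langle p,s_k\rangle$, the $s_k$ are orthogonal with $\|s_k\|_2^2=\binom nk$, and $P_n\ominus\mathcal I_n$ is spanned by the $s_k$ with $k\in\mathcal K$. Hence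
\begin{equation}\label{eq:monomial}
\|p+\mathcal I_n\|^2=\sum_{k\in\mathcal K}|\gamma_k(p)|^2\Big/\binom nk .
\end{equation}

\begin{example}\label{ex:model}
For the variety $\mathfrak W$ of Theorem~\ref{thm:shear}, Lemma~\ref{lem:fock}(a) gives $\mathcal I(\mathfrak W)=\pi^{-1}((y^2))$, so $\mathcal K=\{0,1\}$ for $n\ge1$. By \eqref{eq:monomial} the classes $\xi_n$ of $x^n$ and $\eta_n$ of $\sqrt n\,x^{n-1}y$ form an orthonormal basis of $Q_n(\mathfrak W)$. Multiplication by $x$ and $y$ acts on them by the formulas \eqref{eq:model}: the test point of Section~\ref{sec:shear} is the truncation $T^{(n)}$. The shear acts by $A_n^\sharp\xi_n=\xi_n+\sqrt n\,t\,\eta_n$ and $A_n^\sharp\eta_n=\eta_n$, so $\sqrt{1+n|t|^2}\le\kappa_n(A)\le1+\sqrt n\,|t|$.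
\end{example}

\section{The criterion}\label{sec:criterion}

The map $A:\mathbb C^e\to\mathbb C^d$ is only assumed to be bijective between the envelopes; it need not be invertible, since $\mathfrak W$ may satisfy linear relations. We first show that the inverse bijection is again given by a linear map. We also set up a dual description of $\kappa_n$. Pair $p=\sum c_wz_w\in P_n$ with a tensor $\zeta=\sum_{|w|=n}\zeta_w\,e_{w_1}\otimes\cdots\otimes e_{w_n}\in(\mathbb C^d)^{\otimes n}$ by $p[\zeta]=\sum c_w\zeta_w$, where $e_1,\dots,e_d$ is the standard basis. This bilinear pairing identifies the Hilbert space $(\mathbb C^d)^{\otimes n}$ isometrically with the dual of $P_n$, and hence identifies the annihilator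
\[
\mathcal X_n(\mathfrak V)=\{\zeta\in(\mathbb C^d)^{\otimes n}:\ p[\zeta]=0\text{ for all }p\in\mathcal I_n(\mathfrak V)\}
\]
isometrically with the dual of $Q_n(\mathfrak V)$. For $z\in\mathbb C^d$ we have $p[z^{\otimes n}]=p(z)$.

\begin{lemma}\label{lem:inverse}
Let $A:\mathbb C^e\to\mathbb C^d$ be linear and carry $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$.
\begin{itemize}
\item[(a)] $p\in\mathcal I(\mathfrak V)$ if and only if $p\circ A\in\mathcal I(\mathfrak W)$.
\item[(b)] There is a linear $B:\mathbb C^d\to\mathbb C^e$ whose restriction to $\widetilde{\mathfrak V}$ is the inverse of $A:\widetilde{\mathfrak W}\to\widetilde{\mathfrak V}$. The maps $A_n^\sharp$ are bijective with inverses $B_n^\sharp$, so $\kappa_n(A^{-1})=\kappa_n(B)$ and $\kappa_n(B^{-1})=\kappa_n(A)$.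
\item[(c)] $\|Az\|=\|z\|$ for all $z\in\mathfrak W(1)$.
\item[(d)] $A^{\otimes n}$ maps $\mathcal X_n(\mathfrak W)$ bijectively onto $\mathcal X_n(\mathfrak V)$; the norm of this bijection is $\kappa_n(A)$ and the norm of its inverse is $\kappa_n(A^{-1})$. In particular $\kappa_n(A)\le\|A\|^n$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) $p$ vanishes on $\widetilde{\mathfrak V}=A\widetilde{\mathfrak W}$ if and only if $p\circ A$ vanishes on $\widetilde{\mathfrak W}$. In particular $A_n^\sharp$ is well defined.

(b) We claim that $A$ is injective on $\mathcal X_1(\mathfrak W)\subseteq\mathbb C^e$. Scalar points may be too few to show this, so we use the second level. Let $v\in\mathcal X_1(\mathfrak W)$ with $Av=0$, let $N=\left(\begin{smallmatrix}0&1\\0&0\end{smallmatrix}\right)$, and let $Z=(v_1N,\dots,v_eN)$. All of $\mathcal I(\mathfrak W)$ vanishes at $Z$ and at its multiples: $\mathcal I_0=0$; $p(Z)=p[v]N=0$ for $p\in\mathcal I_1$; and every word of length at least $2$ vanishes because $N^2=0$. Conjugation by $\operatorname{diag}(1,\varepsilon)$ turns $Z$ into $\varepsilon Z$,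 which lies in $\mathfrak W$ for small $\varepsilon$. So $Z\in\widetilde{\mathfrak W}(2)$ and $AZ=0=A0$, whence $Z=0$ and $v=0$.

Choose a linear $B$ with $BAv=v$ for $v\in\mathcal X_1(\mathfrak W)$. For $Z\in\widetilde{\mathfrak W}(n)$ and each position $(k,l)$, the vector $((Z_j)_{kl})_{j}\in\mathbb C^e$ lies in $\mathcal X_1(\mathfrak W)$, because $\sum c_jZ_j=0$ whenever $\sum c_jz_j\in\mathcal I_1(\mathfrak W)$. Linear maps act on tuples position by position, so $BAZ=Z$. Thus $B$ restricts to the inverse bijection, and $B_n^\sharp$ is well defined by (a). The polynomials $q\circ B\circ A-q$ and $p\circ A\circ B-p$ vanish on $\widetilde{\mathfrak W}$ and $\widetilde{\mathfrak V}$ respectively, so $A_n^\sharp$ and $B_n^\sharp$ are mutually inverse.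

(c) Let $0\ne z\in\mathfrak W(1)$. By homogeneity $\lambda z\in\mathfrak W(1)$ whenever $|\lambda|\|z\|<1$, and then $\lambda Az\in\widetilde{\mathfrak V}(1)=\mathfrak V(1)$, so $|\lambda|\|Az\|<1$. Hence $\|Az\|\le\|z\|$. The same inequality for $B$ gives $\|z\|=\|BAz\|\le\|Az\|$.

(d) For a word $w$ and $\zeta=v_1\otimes\cdots\otimes v_n$, both $(z_w\circ A)[\zeta]$ and $z_w[A^{\otimes n}\zeta]$ equal $\prod_k(Av_k)_{w_k}$. By linearity $(p\circ A)[\zeta]=p[A^{\otimes n}\zeta]$ for all $p$ and $\zeta$. With (a), this shows that $A^{\otimes n}$ maps $\mathcal X_n(\mathfrak W)$ into $\mathcal X_n(\mathfrak V)$ and that this map is the transpose of $A_n^\sharp$. Transposition preserves norms and inverses, and $\|A^{\otimes n}\|=\|A\|^n$.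
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Let $B$ be as in Lemma~\ref{lem:inverse}(b). The lower estimate for $A$ is the upper estimate for $B$. So (a) follows from (b) applied to $A$ and to $B$: the left inequality shows that either bi-Lipschitz property bounds both sequences, and the right inequality gives the converse for both metrics.

\emph{Left inequality in (b).} Let the upper estimate hold with $C<\infty$, and let $n\ge1$. If $\|p+\mathcal I_n(\mathfrak V)\|\le1$, then $\|p\|_{\mathfrak V}\le1$ by Lemma~\ref{lem:fock}(c), so $\|p\circ A\|_{\mathfrak W}\le2C$ by Lemma~\ref{lem:basic}(b), and $\|A_n^\sharp(p+\mathcal I_n(\mathfrak V))\|\le2C$ by Lemma~\ref{lem:fock}(c) again. Hence $\kappa_n(A)\le2C$.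

\emph{Right inequality in (b).} Put $\kappa=\sup_{n\ge0}\kappa_n(A)$ and $\kappa'=\sup_{n\ge0}\kappa_n(A^{-1})$. Both are at least $1$, and we may assume that both are finite. The numbers $\kappa_n$ control only homogeneous polynomials, and summing over degrees would lose a factor that depends on the degree. Instead we use the operators $T$. The direct sum $A^\sharp=\bigoplus_nA_n^\sharp:\mathcal H(\mathfrak V)\to\mathcal H(\mathfrak W)$ is bounded and invertible, with $\|A^\sharp\|=\kappa$ and $\|(A^\sharp)^{-1}\|=\kappa'$. For polynomials $p,q$ the identity $(pq)\circ A=(p\circ A)(q\circ A)$ says that $A^\sharp\,p(T^{\mathfrak V})$ and $(p\circ A)(T^{\mathfrak W})\,A^\sharp$ agree on the class of $q$. By density, $(p\circ A)(T^{\mathfrak W})=A^\sharp\,p(T^{\mathfrak V})\,(A^\sharp)^{-1}$. One similarity serves all $p$, so it serves all entries of a matrix $q$ of polynomials at once, and Lemma~\ref{lem:fock}(b) gives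
\begin{equation}\label{eq:similarity}
\|q\circ A\|_{\mathfrak W}\le\kappa\kappa'\,\|q\|_{\mathfrak V}.
\end{equation}
This is why both suprema appear and why the two metrics behave alike.

It remains to pass from polynomials to $H^\infty(\mathfrak V)$. Since $A$ maps $\mathfrak W$ into $\widetilde{\mathfrak V}$ and not into $\mathfrak V$, we do not know in advance that $f\circ A$ is bounded on $\mathfrak W$. We therefore approximate $f$ pointwise by polynomials of no larger norm. Let $f\in M_k(H^\infty(\mathfrak V))$ with $\|f\|_{\mathfrak V}\le1$. By (F1) and (F2), applied to the entries, $f(X)=\sum_nF_n(X)$ for $X\in\mathfrak V$, where $F_n$ is a matrix of homogeneous polynomials of degree $n$ and the series converges at each point of $\mathfrak B_d$. Let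
\[
f_N=\sum_{n=0}^N\Big(1-\frac n{N+1}\Big)F_n,\qquad K_N(\theta)=\sum_{|n|\le N}\Big(1-\frac{|n|}{N+1}\Big)e^{in\theta}.
\]
The Fej\'er kernel $K_N$ is even, nonnegative, and has mean $1$. Fix $X\in\mathfrak V$. The power series $\sum_n\lambda^nF_n(X)$ converges whenever $\lambda X\in\mathfrak B_d$, which includes a disk of radius larger than $1$, so it converges uniformly on $|\lambda|=1$. There its sum is $f(\lambda X)$, because $\lambda X\in\mathfrak V$ by homogeneity. Integrating term by term,
\[
f_N(X)=\frac1{2\pi}\int_0^{2\pi}f(e^{i\theta}X)K_N(\theta)\,d\theta ,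
\]
so $\|f_N\|_{\mathfrak V}\le1$. The $f_N(X)$ are the Ces\`aro means of a convergent series, so $f_N(X)\to f(X)$ on $\mathfrak V$, and conjugating by a fixed similarity gives $f_N(Z)\to f(Z)$ on $\widetilde{\mathfrak V}$. For $Z,Z'\in\widetilde{\mathfrak W}(n)$, \eqref{eq:similarity} yields
\[
\|f_N(AZ)-f_N(AZ')\|=\|(f_N\circ A)(Z)-(f_N\circ A)(Z')\|\le\kappa\kappa'\,\delta(Z,Z'),
\]
with $\delta=\delta_b$ if $k=1$ and $\delta=\delta_{cb}$ for arbitrary $k$. Let $N\to\infty$ and take the supremum over $f$ (and over $k$ for $\delta_{cb}$): $\delta(AZ,AZ')\le\kappa\kappa'\,\delta(Z,Z')$.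

\emph{(c)} Replacing $A$ by $B$ if necessary, let $e=1$. A graded ideal of $\mathbb C[z]$ without nonzero constants is $\langle z^k\rangle$ with $k\ge1$, or $0$. In the first case $Q_n(\mathfrak W)=0$, hence $\kappa_n(A^{\pm1})=0$, for $n\ge k$, and the suprema in (a) are maxima of finitely many finite numbers. In the second case $\mathfrak W(1)=\mathbb D$, so $v=A(1)$ is a unit vector by Lemma~\ref{lem:inverse}(c). Then $A^{\otimes n}$ sends $1\in\mathcal X_n(\mathfrak W)=\mathbb C$ to the unit vector $v^{\otimes n}$, and $\kappa_n(A^{\pm1})=1$ by Lemma~\ref{lem:inverse}(d).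
\end{proof}

\section{Two double lines: non-isomorphic algebras}\label{sec:noniso}

To exclude every linear map we use the rigidity of the first level. A single line leaves the angle between the line and a transversal direction free, and a linear map can be chosen to respect it. With two lines, the second line fixes the image of the transversal direction. In $\mathfrak W$ the two lines are orthogonal and in $\mathfrak V$ they are not, so every linear bijection contains a shear.

\begin{proof}[Proof of Theorem~\ref{thm:noniso}]
\emph{Bijectivity of $A$.} Let $u=(1,0)$ and $v=(a,b)$, unit vectors with $Ae_1=u$, $Ae_2=v$ and $\langle u,v\rangle=\langle v,u\rangle=a$. Since $x\circ A=x+ay$ and $y\circ A=by$, we have $(x-\frac aby)\circ A=x$, and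
\[
(xy-yx)\circ A=b\,(xy-yx),\qquad \big((x-\tfrac aby)^2y^2\big)\circ A=b^2x^2y^2 .
\]
So $Z\in\mathbb M_2$ is a zero of the equations of $\mathfrak W$ if and only if $AZ$ is a zero of the equations of $\mathfrak V$. For such $Z$ every $(\lambda,\mu)\in\sigma(Z)$ has $\lambda^2\mu^2=0$, so it lies on a coordinate axis, where $A$ preserves the norm. As $\sigma(AZ)=A\sigma(Z)$, Lemma~\ref{lem:envelope} shows that $Z\in\widetilde{\mathfrak W}$ if and only if $AZ\in\widetilde{\mathfrak V}$. Since $A$ is invertible, it maps $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$.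

\emph{The shape of a linear bijection.} Let $G$ be a linear map of $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$ that satisfies \eqref{eq:lip} for $\delta\in\{\delta_b,\delta_{cb}\}$. The lower estimate makes $G$ injective on $\widetilde{\mathfrak W}$. The first levels are $\mathfrak W(1)=\mathbb De_1\cup\mathbb De_2$ and $\mathfrak V(1)=\mathbb Du\cup\mathbb Dv$, and $G$ maps the first onto the second. By Lemma~\ref{lem:inverse}(c), $Ge_1$ and $Ge_2$ are unit vectors, and each lies in $\mathbb Cu$ or in $\mathbb Cv$. They cannot lie in the same line, since both lines must be covered. Thus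
\[
Ge_1=\alpha u',\qquad Ge_2=\beta v',\qquad |\alpha|=|\beta|=1,\qquad\{u',v'\}=\{u,v\}.
\]

\emph{The test functions.} Let $\ell(z)=\langle z,u'\rangle$, a linear form with $\|\ell\|_2=1$. Then $\|\ell\|_{\mathfrak V}\le1$ by Lemma~\ref{lem:basic}(a), so $\|\ell^n\|_{\mathfrak V}\le1$. Moreover $\ell\circ G=\alpha\langle u',u'\rangle x+\beta\langle v',u'\rangle y=\alpha x+\beta a\,y$. By Lemma~\ref{lem:fock}(a), $\mathcal I(\mathfrak W)=\pi^{-1}((x^2y^2))$. The monomial $x^{n-k}y^k$ is divisible by $x^2y^2$ exactly when $2\le k\le n-2$, so for $n\ge4$ formula \eqref{eq:monomial} applies with $\mathcal K=\{0,1,n-1,n\}$. For $p=\ell^n\circ G=(\alpha x+\beta ay)^n$ we have $\gamma_1(p)=n\alpha^{n-1}\beta a$, and Lemma~\ref{lem:fock}(c) gives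
\[
\|\ell^n\circ G\|_{\mathfrak W}^2\ge|\gamma_1(p)|^2/n=na^2 .
\]
By Lemma~\ref{lem:basic}(b), $a\sqrt n\le2C$ for all $n\ge4$, a contradiction since $a>0$. So conditions (iv) and (v) of Theorem~\ref{thm:SSS} fail, and therefore (i)--(iii) fail.
\end{proof}

\begin{remark}
Replace the equations $x^2y^2$ and $(x-\frac aby)^2y^2$ by $xy$ and $(x-\frac aby)y$. The scalar points do not change, but now $g=xy$ has only simple factors, so the same map $A$ is bi-Lipschitz by Theorem~\ref{thm:class}(2), and the two algebras are completely boundedly isomorphic by Theorem~\ref{thm:SSS}.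
\end{remark}

\section{Cube-free words and exponential growth}\label{sec:growth}

The bound $\kappa_n(A)\le\|A\|^n$ is Lemma~\ref{lem:inverse}(d). The obvious candidate for equality is a dilation $tI$, which multiplies $Q_n$ by $t^n$. Two conditions are needed. The envelope must be invariant under dilations, which by Lemma~\ref{lem:inverse}(c) forces $\mathfrak W(1)=\{0\}$ when $|t|\ne1$; and $Q_n(\mathfrak W)$ must be nonzero in every degree. For commuting tuples these conditions exclude each other, because by the Nullstellensatz a homogeneous ideal whose only zero is the origin contains all forms of high degree. Without commutativity they are compatible.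

We recall two facts. \emph{Burnside's theorem:} a unital subalgebra of $M_m(\mathbb C)$ with no invariant subspace other than $0$ and $\mathbb C^m$ is all of $M_m(\mathbb C)$. \emph{Thue's theorem} \cite{Thue}, \cite[Chapter 2]{Lothaire}: the Thue--Morse word $xyyxyxxy\cdots$, whose $k$-th letter ($k\ge0$) is $x$ or $y$ according as the sum of the binary digits of $k$ is even or odd, is \emph{cube-free}, that is, it contains no block of consecutive letters of the form $w^3=www$ with $w$ nonempty.

\begin{proof}[Proof of Theorem~\ref{thm:growth}]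
\emph{The envelope.} Let $(X,Y)\in M_n(\mathbb C)^2$ be a common zero of all $w^3$. We show that $X,Y$ are simultaneously strictly upper triangular in some basis. Choose a maximal chain $0=V_0\subset V_1\subset\dots\subset V_r=\mathbb C^n$ of subspaces invariant under $X$ and $Y$, and fix a quotient $V_j/V_{j-1}$, of dimension $m$. Let $\mathcal A\subseteq M_m(\mathbb C)$ be the span of the operators induced on it by nonempty words in $X,Y$. These operators have cube zero, hence trace zero, so the trace vanishes on $\mathcal A$. By maximality of the chain and Burnside's theorem, $\mathbb CI+\mathcal A=M_m(\mathbb C)$. Now $\mathcal A$ is a two-sided ideal of $\mathbb CI+\mathcal A$, and $M_m(\mathbb C)$ is simple, so $\mathcal A=0$ or $\mathcal A=M_m(\mathbb C)$. The second case is impossible since $\operatorname{tr}I\ne0$. So $\mathcal A=0$ and $m=1$, and in a basis adapted to the chain $X$ and $Y$ are strictly upper triangular. Conjugation by $D_\varepsilon=\operatorname{diag}(1,\varepsilon,\varepsilon^2,\dots)$ multiplies the $(k,l)$ entries by $\varepsilon^{l-k}$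 and so makes the pair arbitrarily small. Therefore $\widetilde{\mathfrak W}$ is the set of \emph{all} common zeros in $\mathbb M_2$ of the $w^3$. These polynomials are homogeneous, so this set is invariant under $A_t$ and under $A_t^{-1}=A_{1/t}$.

\emph{The numbers $\kappa_n$.} By Lemma~\ref{lem:fock}(a), $\mathcal I(\mathfrak W)$ is spanned by the words $w'w^3w''$, that is, by the words that contain a cube. The first $n$ letters of the Thue--Morse word form a cube-free word, so $Q_n(\mathfrak W)\ne0$ for every $n$. On $Q_n(\mathfrak W)$ the map $(A_t)_n^\sharp$ is multiplication by $t^n$, so $\kappa_n(A_t)=|t|^n$ and $\kappa_n(A_t^{-1})=|t|^{-n}$. Both sequences are bounded exactly when $|t|=1$, and Theorem~\ref{thm:criterion}(a) concludes the proof.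
\end{proof}

\begin{remark}
Squares would not do. A word of length $4$ in $x,y$ that contains neither $xx$ nor $yy$ is $xyxy$ or $yxyx$, so every word of length $4$ contains a square. For the zero locus of all $w^2$ the first part of the proof is unchanged, but $Q_n=0$ for $n\ge4$, and every $A_t$ is bi-Lipschitz.
\end{remark}

\section{Commuting pairs}\label{sec:class}

Throughout, $\mathfrak W$, $J$ and $A$ are as in Theorem~\ref{thm:class}. Since $xy-yx\in\mathcal I(\mathfrak W)$, we have $\mathcal I(\mathfrak W)=\pi^{-1}(J)$, so $\dim\mathcal X_n(\mathfrak W)=\dim Q_n(\mathfrak W)=\dim\mathbb C[x,y]_n/J_n$, where the subscript denotes the homogeneous part of degree $n$. Also $\mathfrak W(1)$ is the intersection of $\mathcal Z(J)$ with the unit ball.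

\subsection{Proof of part (1)}

If $A$ carries $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$, then $\|Az\|=\|z\|$ on $\mathfrak W(1)$ by Lemma~\ref{lem:inverse}(c), and every point of the cone $\mathcal Z(J)$ is a multiple of a point of $\mathfrak W(1)$.

Conversely, let $A$ preserve norms on $\mathcal Z(J)$. Let $F$ be the set of homogeneous elements of $\mathcal I(\mathfrak W)$, whose zero locus in $\mathfrak B_2$ is $\mathfrak W$; let $F'=\{p\circ A^{-1}:p\in F\}$, and let $\mathfrak V$ be the zero locus of $F'$ in $\mathfrak B_2$. It contains $0$. Since $(xy-yx)\circ A^{-1}=\det(A^{-1})(xy-yx)$, the family $F'$ contains the commutator. A pair $Z$ is a zero of $F$ if and only if $AZ$ is a zero of $F'$. In that case $\sigma(Z)\subseteq\mathcal Z(J)$ and $\sigma(AZ)=A\sigma(Z)$, so $\sigma(Z)$ lies in the open unit ball if and only if $\sigma(AZ)$ does. Lemma~\ref{lem:envelope} gives $A\widetilde{\mathfrak W}=\widetilde{\mathfrak V}$, and $A$ is injective.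

\subsection{Proof of part (2)}

Let $A$ carry $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$. We apply Theorem~\ref{thm:criterion}(a), computing $\kappa_n$ by Lemma~\ref{lem:inverse}(d). Each single $\kappa_n(A^{\pm1})$ is finite, so only large $n$ matter. If $J=0$, then $\mathcal Z(J)=\mathbb C^2$, so $A$ is unitary, $A^{\otimes n}$ is isometric and $\kappa_n(A^{\pm1})\le1$. If $J$ has finite codimension, then $\mathcal X_n(\mathfrak W)=0$ for large $n$. In both cases $A$ is bi-Lipschitz. From now on $J\ne0$ has infinite codimension.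

\medskip
\emph{Step 1: in high degree $J$ is principal.} Factors of a homogeneous polynomial are homogeneous, so $g=\gcd(J)$ is a binary form. Let $J'=\{h:gh\in J\}$, a homogeneous ideal with $J=gJ'$ and $\gcd(J')=1$. If the forms in $J'$ had a common zero $z\ne0$, they would all vanish on $\mathbb Cz$ and be divisible by the linear form with that kernel, contrary to $\gcd(J')=1$. So $\mathcal Z(J')\subseteq\{0\}$, and by the Nullstellensatz $J'\supseteq(x,y)^N$ for some $N$. With $D=\deg g$ and $n\ge N+D$,
\[
J_n=g\,J'_{n-D}=g\,\mathbb C[x,y]_{n-D},\qquad \dim\mathcal X_n(\mathfrak W)=(n+1)-(n-D+1)=D .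
\]
Infinite codimension forces $D\ge1$. A binary form over $\mathbb C$ is a product of linear forms, so $g=\prod_i\ell_i^{m_i}$ with $\sum_im_i=D$, and $\mathcal Z(J)=\mathcal Z(g)\cup\mathcal Z(J')=\bigcup_i\Lambda_i$.

\medskip
\emph{Step 2: an almost orthonormal basis of $\mathcal X_n(\mathfrak W)$.} A form is divisible by $\ell_i^{m_i}$ when its first $m_i$ Taylor coefficients in a direction transversal to $\Lambda_i$ vanish, so these coefficients, normalized, should give a basis of $\mathcal X_n(\mathfrak W)$. For an orthonormal basis $(u,v)$ of $\mathbb C^2$ and $0\le k\le n$, let $E_k(u,v)\in(\mathbb C^2)^{\otimes n}$ be $\binom nk^{-1/2}$ times the sum of the $\binom nk$ elementary tensors with $n-k$ factors $u$ and $k$ factors $v$. These elementary tensors are orthonormal, so $E_0(u,v),\dots,E_n(u,v)$ are orthonormal, and expanding the product gives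
\begin{equation}\label{eq:expand}
(\alpha u+\beta v)^{\otimes n}=\sum_{k=0}^n\alpha^{n-k}\beta^k\tbinom nk^{1/2}E_k(u,v).
\end{equation}
The source of the growth is visible here. For $p\in P_n$, the derivative of $\tau\mapsto p(u+\tau v)$ at $0$ is $p[\sqrt n\,E_1(u,v)]$, a functional of norm $\sqrt n$, while the derivative of $\tau\mapsto p(u+\tau u)$ is $n\,p[E_0(u,v)]$, a functional of norm $n$. A map that tilts $v$ toward $u$ mixes the larger functional into the smaller one.

Choose unit vectors $u_i\in\Lambda_i$ and $v_i\perp u_i$, and put $E_{i,k}=E_k(u_i,v_i)$ for $0\le k<m_i$, with $n\ge N+D$. If $p\in\mathcal I_n(\mathfrak W)$, then $\ell_i^{m_i}$ divides $\pi(p)$ and $\ell_i(u_i+\tau v_i)=\tau\ell_i(v_i)$, so the polynomial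
\[
\sum_k\tau^k\tbinom nk^{1/2}p[E_k(u_i,v_i)]=p[(u_i+\tau v_i)^{\otimes n}]=\pi(p)(u_i+\tau v_i)
\]
is divisible by $\tau^{m_i}$. Hence $p[E_{i,k}]=0$ for $k<m_i$, and $E_{i,k}\in\mathcal X_n(\mathfrak W)$.

For fixed $i$ the $E_{i,k}$ are orthonormal. For $i\ne j$ let $\rho_{ij}=|\langle u_i,u_j\rangle|$, which is less than $1$ because $\Lambda_i\ne\Lambda_j$. The inner product of an elementary tensor in $E_{i,k}$ with one in $E_{j,l}$ is a product of $n$ numbers of modulus at most $1$, at least $n-k-l$ of which equal $\langle u_i,u_j\rangle$. There are $\binom nk\binom nl$ such pairs, so for $n>k+l$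
\[
|\langle E_{i,k},E_{j,l}\rangle|\le\tbinom nk^{1/2}\tbinom nl^{1/2}\rho_{ij}^{\,n-k-l}\longrightarrow0\qquad(n\to\infty).
\]
Thus the $D\times D$ Gram matrix of the vectors $E_{i,k}$ tends to the identity. For large $n$ it lies between $\frac12I$ and $2I$; then the $D$ vectors are independent, they form a basis of $\mathcal X_n(\mathfrak W)$ by Step 1, and the coordinate map $U_n:\mathbb C^D\to\mathcal X_n(\mathfrak W)$ satisfies $\|U_n^{\pm1}\|\le\sqrt2$.

\medskip
\emph{Step 3: the matrix of $A^{\otimes n}$.} By Lemma~\ref{lem:inverse}(a), $\mathcal I(\mathfrak V)=\{p\circ A^{-1}:p\in\mathcal I(\mathfrak W)\}$. So $\mathfrak V$ consists of commuting pairs, its commutative ideal is $J\circ A^{-1}$, with greatest common divisor $\prod_i(\ell_i\circ A^{-1})^{m_i}$, and its lines are $A\Lambda_i$ with the same multiplicities. By part (1), $u_i'=Au_i$ is a unit vector. Choose unit vectors $v_i'\perp u_i'$, and let $E'_{i,k}=E_k(u'_i,v'_i)$ and $U_n'$ be as in Step 2 for $\mathfrak V$. Write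
\[
Av_i=t_iu_i'+s_iv_i' .
\]
Here $s_i\ne0$ since $A$ is invertible, and $t_i=\langle Av_i,Au_i\rangle$, so $t_i=0$ if and only if $A(\Lambda_i^\perp)\perp A(\Lambda_i)$. Apply $A^{\otimes n}$ to $(u_i+\tau v_i)^{\otimes n}$ and use \eqref{eq:expand} on both sides:
\[
\sum_k\tau^k\tbinom nk^{1/2}A^{\otimes n}E_k(u_i,v_i)=\big((1+\tau t_i)u_i'+\tau s_iv_i'\big)^{\otimes n}=\sum_l(1+\tau t_i)^{n-l}(\tau s_i)^l\tbinom nl^{1/2}E_l(u_i',v_i').
\]
The coefficient of $\tau^k$ on the right is $\sum_{l\le k}\binom{n-l}{k-l}t_i^{k-l}s_i^l\binom nl^{1/2}E_l(u_i',v_i')$. The identity $\binom nl\binom{n-l}{k-l}=\binom nk\binom kl$ gives $\binom nk^{-1}\binom nl\binom{n-l}{k-l}^2=\binom kl\binom{n-l}{k-l}$, and therefore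
\begin{equation}\label{eq:matrix}
A^{\otimes n}E_{i,k}=\sum_{l=0}^k\tbinom kl^{1/2}\tbinom{n-l}{k-l}^{1/2}\,t_i^{\,k-l}s_i^{\,l}\;E'_{i,l}\qquad(0\le k<m_i).
\end{equation}
Let $R_n$ be the $D\times D$ matrix of $A^{\otimes n}$ in these bases. It is block diagonal, with one triangular block of size $m_i$ for each line. From $A^{\otimes n}|_{\mathcal X_n(\mathfrak W)}=U_n'R_nU_n^{-1}$ we get $\frac12\|R_n\|\le\kappa_n(A)\le2\|R_n\|$ and $\kappa_n(A^{-1})\le2\|R_n^{-1}\|$ for large $n$. Moreover $\|R_n\|$ lies between the largest modulus of an entry and $D$ times that number.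

\medskip
\emph{Step 4: conclusion.} If $m_i=1$, the $i$-th block is the number $1$, whatever $t_i$ is. If $t_i=0$, the block is diagonal with entries $s_i^k$, $0\le k<m_i$, which are nonzero and independent of $n$. So if $t_i=0$ whenever $m_i\ge2$, then $R_n$ is a fixed invertible matrix, both sequences $\kappa_n(A^{\pm1})$ are bounded, and $A$ is bi-Lipschitz.

Otherwise call $i$ \emph{failing} if $m_i\ge2$ and $t_i\ne0$, and let $m$ be the largest $m_i$ with $i$ failing. In a failing block the $(l,k)$ entry is $O(n^{(k-l)/2})$, since $\binom{n-l}{k-l}\le n^{k-l}$, and $k-l\le m-1$; the other blocks are constant. In a failing block with $m_i=m$ the entry with $l=0$, $k=m-1$ is $\binom n{m-1}^{1/2}t_i^{m-1}$, of modulus $\asymp n^{(m-1)/2}$. Hence $\kappa_n(A)\asymp n^{(m-1)/2}$. The inverse map satisfies $A^{-1}u_i'=u_i$ and $A^{-1}v_i'=-(t_i/s_i)u_i+(1/s_i)v_i$, so it has the same failing indices and the same $m$, and the result just proved, applied to $A^{-1}$, gives $\kappa_n(A^{-1})\asymp n^{(m-1)/2}$. As $m\ge2$, these sequences are unbounded and $A$ is not bi-Lipschitz.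 This proves part (2).

\subsection{Proof of part (3)}

The three cases of part (2) are distinguished by $\dim\mathcal Z(J)$. If $J=0$ it is $2$. If $J$ has finite codimension, then $J$ contains powers of $x$ and $y$, so $\mathcal Z(J)=\{0\}$. In the remaining case $\mathcal Z(J)$ is a nonempty union of lines by Step 1. So $0<\dim\mathcal Z(J)<2$ describes exactly the third case. A Hermitian form is written $z\mapsto\langle Hz,z\rangle$ with $H=H^*$; the link with part (1) is the identity $\|Az\|^2-\|z\|^2=\langle(A^*A-I)z,z\rangle$.

Suppose that $A$ is as in (1) and not bi-Lipschitz. By part (2) we are in the third case and some index fails, so $g$ has a multiple factor, and $A$ is not unitary because it destroys a right angle. Then $H=A^*A-I\ne0$, and its form vanishes on every $\Lambda_i$.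

Conversely, assume the three conditions. We need $H=H^*$ whose form vanishes on all $\Lambda_i$ and with $Hu_i\ne0$ for all $i$. If there is one line, define $Hu_1=v_1$ and $Hv_1=u_1$. If there are at least two lines, the given $H\ne0$ has this property. Indeed, suppose $Hu_i=0$. Then $\langle Hv_i,u_i\rangle=\langle v_i,Hu_i\rangle=0$, so $Hv_i=hv_i$ with $h\ne0$, and $\langle Hz,z\rangle=h|\langle z,v_i\rangle|^2$ vanishes only on $\Lambda_i$, not on the other lines. Now let $0<\varepsilon<1/\|H\|$ and $A=(I+\varepsilon H)^{1/2}$, a positive invertible matrix. Since $\|Az\|^2=\|z\|^2+\varepsilon\langle Hz,z\rangle$, it preserves norms on $\mathcal Z(J)=\bigcup\Lambda_i$, so it is as in (1). The vector $Hu_i$ is nonzero and orthogonal to $u_i$, hence a nonzero multiple of $v_i$, and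
\[
\langle Av_i,Au_i\rangle=\langle v_i,(I+\varepsilon H)u_i\rangle=\varepsilon\langle v_i,Hu_i\rangle\ne0\qquad\text{for all }i .
\]
Some $m_i$ is at least $2$, so $A$ is not bi-Lipschitz by part (2).

Finally, the Hermitian $2\times2$ matrices form a real vector space of dimension $4$, and vanishing on $\Lambda_i$ is the single real linear condition $\langle Hu_i,u_i\rangle=0$. With at most three lines there is a nonzero solution. This completes the proof of Theorem~\ref{thm:class}. \qed

\begin{remark}
With four or more lines both cases occur. For $H=\left(\begin{smallmatrix}h_1&\beta\\\overline\beta&h_2\end{smallmatrix}\right)$ we have $\langle Hz,z\rangle=h_1|z_1|^2+h_2|z_2|^2+2\operatorname{Re}(\beta z_2\overline{z_1})$. Vanishing at $(1,0)$, $(0,1)$, $(1,1)$, $(1,i)$ gives in turn $h_1=0$, $h_2=0$, $\operatorname{Re}\beta=0$, $\operatorname{Im}\beta=0$; for these four lines every $A$ as in part (1) is unitary, whatever the multiplicities. On the other hand, the form with $h_1=h_2=0$ and $\beta=i$ vanishes on every line spanned by a real vector, so any finite family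 of such lines, one of them multiple, admits a linear bijection of envelopes that is not bi-Lipschitz.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Lothaire}
Lothaire, \emph{Combinatorics on Words}, Chapter 2.

\bibitem{SSS}
Guy Salomon, Orr Shalit and Eli Shamovich, \emph{Algebras of noncommutative functions on subvarieties of the noncommutative ball: the bounded and completely bounded isomorphism problem}, arXiv:1806.00410 (2018).

\bibitem{Thue}
A. Thue, 1912.

\end{thebibliography}
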